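# Filters and maximal subsemigroups of the semigroup of all maps on an infinite set

## 1. Maximal subsemigroups of $\Omega^\Omega$ and of $\operatorname{Sym}(\Omega)$

Let $\Omega$ be an infinite set and $\kappa=|\Omega|$. We write $\Omega^\Omega$ for the semigroup of all maps from $\Omega$ to itself, and $\operatorname{Sym}(\Omega)$ for the symmetric group, which sits inside it. Maps act on the right and are composed from left to right, so $x(fg)=(xf)g$. (The opposite convention changes neither the subsemigroups nor what they generate.) We work in ZFC.

**Definition.** A subsemigroup $T$ of a semigroup (or group) $S$ is a *maximal subsemigroup* if $T\ne S$ and $\langle T,s\rangle=S$ for every $s\in S\setminus T$, where $\langle T,s\rangle$ is the subsemigroup generated by $T$ and $s$.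

When $S=\operatorname{Sym}(\Omega)$ the brackets still mean "generated as a semigroup": we may not invert $s$ for free.

A maximal subsemigroup $M$ of $\Omega^\Omega$ leaves a trace $M\cap\operatorname{Sym}(\Omega)$ on the symmetric group. How small can this trace be? Here is the problem, posed by J. East, J. D. Mitchell and Y. Péresse in "Maximal subsemigroups of the semigroup of all mappings on an infinite set", arXiv:1104.2011 (2011): *does there exist a maximal subsemigroup of $\Omega^\Omega$ that does not contain a maximal subsemigroup of $\operatorname{Sym}(\Omega)$?* The answer is yes, for every infinite $\Omega$. We begin with one explicit semigroup for which everything is done by hand, and then ask what changes in general.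

The simplest maximal subsemigroup of $\operatorname{Sym}(\Omega)$ is a point stabilizer. Fix $a\in\Omega$ and put $H_a=\{s\in\operatorname{Sym}(\Omega):as=a\}$. Let $s\notin H_a$, say $as=b\neq a$, and let $r\in\operatorname{Sym}(\Omega)$ be arbitrary. If $ar=a$, then $r\in H_a$. If $ar=c\ne a$, let $k\in H_a$ be the transposition $(b\ c)$, or $k=1$ if $b=c$. Then $ask=c=ar$, so $r(sk)^{-1}\in H_a$ and $r\in H_a\,sk\subseteq\langle H_a,s\rangle$. So $H_a$ is a maximal subsemigroup of $\operatorname{Sym}(\Omega)$. We computed with $(sk)^{-1}$, but the final expression for $r$ contains no inverse of $s$. The same device returns in Section 6.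

How can one prove that $M$ contains no maximal subsemigroup of $\operatorname{Sym}(\Omega)$ without listing all of these? It is enough to squeeze a subsemigroup strictly in between.

**Lemma 1.** Let $M$ be a subsemigroup of $\Omega^\Omega$, and suppose there is a subsemigroup $H$ of $\operatorname{Sym}(\Omega)$ with $M\cap\operatorname{Sym}(\Omega)\subsetneq H\subsetneq\operatorname{Sym}(\Omega)$. Then $M$ contains no maximal subsemigroup of $\operatorname{Sym}(\Omega)$.

*Proof.* Suppose $T\subseteq M$ is a maximal subsemigroup of $\operatorname{Sym}(\Omega)$. Then $T\subseteq M\cap\operatorname{Sym}(\Omega)$. Pick $s\in H$ with $s\notin M$. Then $s\notin T$, so $\langle T,s\rangle=\operatorname{Sym}(\Omega)$. But $T\subseteq H$ and $s\in H$ give $\langle T,s\rangle\subseteq H\neq\operatorname{Sym}(\Omega)$, a contradiction. $\square$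

So we want a maximal $M$ all of whose permutations fix a point $a$, say, and which misses at least one permutation fixing $a$.

## 2. The semigroup $M_F$ of a filter, tried on small filters

**Definition.** A *filter* on $\Omega$ is a nonempty family $F$ of subsets of $\Omega$ that does not contain $\emptyset$, is closed under finite intersections, and is closed under passing to larger subsets of $\Omega$. For a filter $F$ put
$$M_F=\{f\in\Omega^\Omega:\ \text{for all }A\subseteq\Omega,\ Af\in F\Rightarrow A\in F\}.$$

Think of the members of $F$ as the large sets. Then $M_F$ consists of the maps that never make a large set out of a set that is not large. It is a submonoid: if $f,g\in M_F$ and $A(fg)=(Af)g\in F$, then $Af\in F$, hence $A\in F$; and $1\in M_F$.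

**Lemma 2.** If $\operatorname{im}f\notin F$, then $f\in M_F$.

*Proof.* If $Af\in F$, then $\operatorname{im}f\supseteq Af$ would lie in $F$. So no set $Af$ lies in $F$, and the condition is vacuous. $\square$

So $M_F$ contains every map with an image that is not large. This gives a way to factor arbitrary maps.

**Lemma 3.** Let $F$ be a filter and $h\in\Omega^\Omega\setminus M_F$, witnessed by $A\notin F$ with $B:=Ah\in F$. If some $g\in M_F$ satisfies $Bg=\Omega$, then $\langle M_F,h\rangle=\Omega^\Omega$.

*Proof.* Choose one preimage in $A$ for each point of $B$. This gives $A'\subseteq A$ such that $h$ restricts to a bijection $A'\to B$. Since $A\notin F$, also $A'\notin F$. Let $t\in\Omega^\Omega$. For each $x\in\Omega$ choose $b_x\in B$ with $b_xg=xt$, which is possible because $Bg=\Omega$, and let $a_x\in A'$ be the point with $a_xh=b_x$. Define $f$ by $xf=a_x$. Then $\operatorname{im}f\subseteq A'$ is not in $F$, so $f\in M_F$ by Lemma 2. Finally $xfhg=a_xhg=b_xg=xt$ for all $x$, so $t=fhg\in\langle M_F,h\rangle$. $\square$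

Everything now depends on the map $g$: a map in $M_F$ that spreads a given large set $B$ over all of $\Omega$. We try some filters.

*The filter $\{\Omega\}$.* Here $f\in M_F$ means that $Af=\Omega$ forces $A=\Omega$. All non-surjective maps and all permutations qualify. A surjection with $xf=yf$ and $x\neq y$ does not, since $(\Omega\setminus\{x\})f=\Omega$. So $M_F$ is $\operatorname{Sym}(\Omega)$ together with the non-surjective maps, and it is proper. The only $B\in F$ is $\Omega$, so $g=1$ works in Lemma 3, and $M_F$ is maximal. But it contains all of $\operatorname{Sym}(\Omega)$, in particular $H_a$. We must break the symmetry.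

*All sets containing $a$.* Let $F=\{A:a\in A\}$. Taking $A=\{x\}$ in the definition, one sees that $f\in M_F$ if and only if $xf=a$ implies $x=a$. So $M_F\cap\operatorname{Sym}(\Omega)=H_a$. But $M_F$ is not maximal. Let $c$ be the constant map with value $a$, which is not in $M_F$. Any product with a factor $c$ is a constant map, so $\langle M_F,c\rangle$ consists of elements of $M_F$ and constant maps. It misses the transposition $(a\ b)$ for $b\ne a$, which sends $b$ to $a$. The breaking point is Lemma 3 with $B=\{a\}\in F$: no map carries a one-point set onto $\Omega$. Large sets should have size $\kappa$.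

*Sets containing $a$ with small complement.* Repair this by letting $F=\{A: a\in A,\ |\Omega\setminus A|<\kappa\}$, all of whose members have size $\kappa$. If a permutation $s$ fixes $a$, then $As\in F$ if and only if $A\in F$, so $s\in M_F$. If $as=b\neq a$, then $(\Omega\setminus\{a\})s=\Omega\setminus\{b\}\in F$ while $\Omega\setminus\{a\}\notin F$, so $s\notin M_F$. Hence $M_F\cap\operatorname{Sym}(\Omega)$ is exactly $H_a$. Whether or not $M_F$ is maximal, it contains a maximal subsemigroup of $\operatorname{Sym}(\Omega)$. This filter detects $a$, but otherwise only cardinality, so no permutation fixing $a$ escapes $M_F$.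

We want a filter that detects $a$, has members of size $\kappa$, and has some further structure that a permutation fixing $a$ can destroy.

## 3. A point together with tails: an explicit example

Fix $a\in\Omega$ and a partition $\Omega\setminus\{a\}=\bigsqcup_{k\in\mathbb N}\Omega_k$ with $|\Omega_k|=\kappa$ for all $k\in\mathbb N=\{0,1,2,\dots\}$. It exists because $\kappa\cdot\aleph_0=\kappa$. Put
$$B_n=\{a\}\cup\bigcup_{k\ge n}\Omega_k,\qquad F=\{A\subseteq\Omega:A\supseteq B_n\text{ for some }n\},\qquad M=M_F.$$
This is a filter, since the $B_n$ decrease and each contains $a$.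

**Theorem 4.** $M$ is a maximal subsemigroup of $\Omega^\Omega$, and $M$ contains no maximal subsemigroup of $\operatorname{Sym}(\Omega)$.

**Step 1: a permutation fixing $a$ outside $M$.** This step shows $M\neq\Omega^\Omega$, and it also provides the strict inclusion for Lemma 1. Let $s\in\operatorname{Sym}(\Omega)$ fix $a$, map $\bigcup_{k\text{ odd}}\Omega_k$ bijectively onto $\bigcup_{k\geq1}\Omega_k$, and map $\bigcup_{k\text{ even}}\Omega_k$ bijectively onto $\Omega_0$. All four sets have size $\kappa$, so $s$ exists. Put $A=\{a\}\cup\bigcup_{k\text{ odd}}\Omega_k$. Then $A$ contains no $B_n$, because it misses every $\Omega_k$ with $k$ even; so $A\notin F$. But $As=B_1\in F$. So $s\notin M$.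

**Step 2: maximality.** Let $h\notin M$, with $A\notin F$ and $B=Ah\in F$. By Lemma 3 we need $g\in M$ with $Bg=\Omega$. Choose $n$ with $B\supseteq B_n$ and put $C=B_{n+1}\in F$. The layer $\Omega_n=B_n\setminus C$ is the spare room we use to cover what $C$ misses: $|\Omega\setminus C|=|\bigcup_{k\leq n}\Omega_k|=\kappa=|\Omega_n|$. Fix $p\in\Omega_0\subseteq\Omega\setminus C$ and let

- $g$ be the identity on $C$,
- $g$ map $\Omega_n$ bijectively onto $\Omega\setminus C$,
- $g$ map every other point to $p$.

Then $Bg\supseteq B_ng=C\cup(\Omega\setminus C)=\Omega$. To see $g\in M$, suppose $Dg\in F$. Then $Dg\cap C\in F$. The only points that $g$ sends into $C$ are the points of $C$ itself, and they are fixed, so $Dg\cap C=D\cap C$. Hence $D\cap C\in F$, and $D\in F$. By Lemma 3, $\langle M,h\rangle=\Omega^\Omega$. As $h\notin M$ was arbitrary and $M\ne\Omega^\Omega$ by Step 1, $M$ is maximal.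

**Step 3: every permutation in $M$ fixes $a$.** This puts the trace of $M$ inside $H_a$. Let $s\in M\cap\operatorname{Sym}(\Omega)$ and suppose $as=b\neq a$, say $b\in\Omega_k$. Then $(\Omega\setminus\{a\})s=\Omega\setminus\{b\}\supseteq B_{k+1}$ lies in $F$, while $\Omega\setminus\{a\}$ contains no $B_n$ and so is not in $F$. This contradicts $s\in M$.

**Step 4: the squeeze.** By Steps 1 and 3, $M\cap\operatorname{Sym}(\Omega)\subsetneq H_a\subsetneq\operatorname{Sym}(\Omega)$. Lemma 1 finishes the proof of Theorem 4. $\square$

The question is answered. What changes if we replace the tails by a general filter? There are two separate issues. For which $F$ is $M_F$ maximal, and which permutations does $M_F$ contain? We take them in turn.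

## 4. Which filters give a maximal $M_F$

The example with $F=\{A: a\in A\}$ suggests the standing hypothesis that all members of $F$ have size $\kappa$. Given $B\in F$, Lemma 3 asks for $g\in M_F$ with $Bg=\Omega$. What does such a $g$ say about $F$? Choose a preimage in $B$ for each point: a map $\psi:\Omega\to B$ with $x\psi g=x$ for all $x$. It is injective. If $X\in F$, then $(X\psi)g=X\in F$, so $X\psi\in F$ because $g\in M_F$. Thus $F$ can be compressed into $B$ without losing largeness. This necessary condition is the right one.

**Theorem 5.** Let $F$ be a filter on $\Omega$ all of whose members have cardinality $\kappa$. Then $M_F$ is a maximal subsemigroup of $\Omega^\Omega$ if and only if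
$$\text{for every }B\in F\text{ there is an injection }\psi:\Omega\to B\text{ with }X\psi\in F\text{ for all }X\in F.\tag{1}$$
Moreover $M_F$ determines $F$: a set $A$ lies in $F$ if and only if some $f\in\Omega^\Omega\setminus M_F$ has $\operatorname{im}f\subseteq A$.

**Step 1: $M_F$ is proper.** Split $\Omega$ into two sets of size $\kappa$. They are disjoint, so they are not both in $F$. Let $D$ be one with $D\notin F$ and $|D|=\kappa$, and let $t_0$ be any map with $Dt_0=\Omega$. Since $\Omega\in F$ and $D\notin F$, $t_0\notin M_F$. We keep $D$ and $t_0$ for the rest of the proof.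

**Step 2: condition (1) implies maximality.** Let $h\notin M_F$, with $A\notin F$ and $B=Ah\in F$. We build the $g$ that Lemma 3 needs by inverting $\psi$. Take $\psi$ as in (1) and put $C=\Omega\psi$, which lies in $F$ because $\Omega\in F$. Let $g=\psi^{-1}$ on $C$. If $C\neq\Omega$, pick $p\in\Omega\setminus C$ and let $g$ map all of $\Omega\setminus C$ to $p$. Since $C\subseteq B$, we get $Bg\supseteq Cg=\Omega$.

To see $g\in M_F$, let $Eg\in F$. If $C=\Omega$, then $g$ is the inverse of the permutation $\psi$, so $E=(Eg)\psi\in F$. If $C\neq\Omega$, then $\Omega\setminus\{p\}\supseteq C$ lies in $F$; this is why $p$ was chosen outside $C$. So $Y=Eg\setminus\{p\}=Eg\cap(\Omega\setminus\{p\})$ lies in $F$, and hence $Y\psi\in F$. We check $Y\psi\subseteq E$. Let $y\in Y$, say $y=xg$ with $x\in E$. As $y\ne p$, the point $x$ is not in $\Omega\setminus C$, so $x\in C$, $y=x\psi^{-1}$ and $y\psi=x\in E$. Therefore $E\supseteq Y\psi$ lies in $F$. So $g\in M_F$, and Lemma 3 gives $\langle M_F,h\rangle=\Omega^\Omega$.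

**Step 3: maximality implies (1).** Let $B\in F$. We pick a map $h\notin M_F$ whose whole image is $B$, and extract from maximality a map $u\in M_F$ with $Bu=\Omega$. As $|D|=\kappa=|B|$, let $h$ map $D$ bijectively onto $B$, and map $\Omega\setminus D$ to one point of $B$. Then $\Omega h=B$. Since $D\notin F$ and $Dh=B\in F$, $h\notin M_F$. By maximality $t_0$ is a product of elements of $M_F\cup\{h\}$, and $h$ occurs in it because $t_0\notin M_F$. Splitting at the last occurrence of $h$, write $t_0=vhu$ with $v\in\Omega^\Omega$ and $u\in M_F$ (with $u=1$ if $h$ is the last factor). Then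
$$\Omega=\Omega t_0=(\Omega v)hu\subseteq(\Omega h)u=Bu .$$
Choose $\psi:\Omega\to B$ with $x\psi u=x$ for all $x$. It is injective. If $X\in F$, then $(X\psi)u=X\in F$, so $X\psi\in F$ because $u\in M_F$. This is (1).

**Step 4: recovering $F$ from $M_F$.** If $A\notin F$, every $f$ with $\operatorname{im}f\subseteq A$ has $\operatorname{im}f\notin F$, hence lies in $M_F$ by Lemma 2. If $A\in F$, then $|A|=\kappa=|D|$. Any $f$ with $Df=A$ and $(\Omega\setminus D)f\subseteq A$ has image in $A$, and it is not in $M_F$ since $D\notin F$ and $Df\in F$. $\square$

In practice one checks a simpler condition, which is the "spare room" of Section 3. Condition (1) holds whenever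
$$\text{every }B\in F\text{ contains some }C\in F\text{ with }|B\setminus C|=\kappa.\tag{2}$$
Indeed, let $\psi$ be the identity on $C$ and map $\Omega\setminus C$ injectively into $B\setminus C$. This is possible as $|\Omega\setminus C|\le\kappa$. For $X\in F$ we have $X\psi\supseteq X\cap C\in F$.

Three checks. The filter of Section 3 satisfies (2): if $B\supseteq B_n$, take $C=B_{n+1}$, so that $B\setminus C\supseteq\Omega_n$. The filter $\{A:a\in A,\ |\Omega\setminus A|<\kappa\}$ of Section 2 fails (2), because $|B\setminus C|\leq|\Omega\setminus C|<\kappa$. But it satisfies (1): let $\psi$ be a bijection $\Omega\to B$ fixing $a$. For $X\in F$ we have $a\in X\psi$, and $\Omega\setminus X\psi$ is the union of $\Omega\setminus B$ and $(\Omega\setminus X)\psi$, two sets of size less than $\kappa$. So its semigroup is maximal after all, with trace $H_a$. Finally, (1) can fail. Let $F=\{A:A\supseteq B_*\}$ for a fixed $B_*\neq\Omega$ of size $\kappa$. An injection $\psi:\Omega\to B_*$ with $B_*\psi\in F$ would have $B_*\psi=B_*$, leaving no room for the points outside $B_*$.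

## 5. Ultrafilters under permutations

Now the second issue, the permutations in $M_F$. For a general filter the trace may be hard to describe. It becomes transparent for finite intersections of ultrafilters. We recall what is needed.

**Definition.** An *ultrafilter* on $\Omega$ is a filter $U$ such that for every $A\subseteq\Omega$ either $A\in U$ or $\Omega\setminus A\in U$. It is *principal at $x$* if $U=\{A:x\in A\}$, and *nonprincipal* if it is not of this form for any $x$. It is *uniform* if all its members have size $\kappa$. For $s\in\operatorname{Sym}(\Omega)$ put $Us=\{Xs:X\in U\}$. Ultrafilters $U,V$ are *isomorphic* if $V=Us$ for some $s\in\operatorname{Sym}(\Omega)$.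

Here $Us$ is again an ultrafilter, $X\in Us$ if and only if $Xs^{-1}\in U$, and $U(st)=(Us)t$. So $\operatorname{Sym}(\Omega)$ acts on ultrafilters, and isomorphism classes are orbits. For example, if $U$ is principal at $x$, then $Us$ is principal at $xs$, so all principal ultrafilters are isomorphic. A principal ultrafilter has a one-point member and is never isomorphic to a uniform one, because $|Xs|=|X|$. Uniform ultrafilters exist: by the ultrafilter theorem the filter $\{A:|\Omega\setminus A|<\kappa\}$ extends to an ultrafilter, which cannot contain a set of size less than $\kappa$ as it contains the complement.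

**Lemma 6.** Let $U,U_1,\dots,U_n,V$ be ultrafilters on $\Omega$.

1. If $X_1\cup\dots\cup X_m\in U$, then some $X_i\in U$. In particular a nonprincipal ultrafilter has no finite members. If $U\subseteq V$, then $U=V$.
2. If $U_1,\dots,U_n$ are distinct, there is a partition $\Omega=P_1\sqcup\dots\sqcup P_n$ with $P_i\in U_i$.
3. If $U_1\cap\dots\cap U_n\subseteq V$, then $V=U_i$ for some $i$.
4. If $s\in\operatorname{Sym}(\Omega)$ fixes every point of some $P\in U$, then $Us=U$.

*Proof.* (1) If no $X_i$ is in $U$, all complements are in $U$, hence so is their intersection, which is disjoint from $\bigcup X_i\in U$; this is impossible. A finite member of $U$ is a union of singletons, so some $\{x\}\in U$, and then $U$ is principal at $x$. If $U\subseteq V$ and $A\in V\setminus U$, then $\Omega\setminus A\in U\subseteq V$, and $\emptyset=A\cap(\Omega\setminus A)\in V$, which is impossible.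

(2) For $i\ne j$, distinctness and (1) give $X_{ij}\in U_i\setminus U_j$, so $\Omega\setminus X_{ij}\in U_j$. Put $P_i=\bigcap_{j\neq i}\bigl(X_{ij}\cap(\Omega\setminus X_{ji})\bigr)\in U_i$ (with $P_1=\Omega$ if $n=1$). For $i\neq j$ we have $P_i\subseteq X_{ij}$ and $P_j\subseteq\Omega\setminus X_{ij}$, so they are disjoint. Add the points not covered to $P_1$.

(3) If $V\neq U_i$ for all $i$, choose $X_i\in U_i\setminus V$ by (1). Then $\bigcup_iX_i$ lies in every $U_i$, hence in $V$, so some $X_i\in V$ by (1), a contradiction.

(4) For $X\in U$ we have $X\cap P\in U$ and $X\cap P=(X\cap P)s\subseteq Xs$, so $Xs\in U$. Thus $Us\subseteq U$, and equality holds by (1). $\square$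

The first thing to try is one uniform ultrafilter $U$. Its members have size $\kappa$, and it is far less symmetric than the filters of Section 2. It fails, and the reason is instructive. We shall see that $\operatorname{Sym}(\Omega)$ moves the ultrafilters isomorphic to $U$ around so freely that the stabilizer of $U$ behaves like the point stabilizer $H_a$: it is a maximal subsemigroup of $\operatorname{Sym}(\Omega)$, and it lies in $M_U$. To squeeze something in, one needs ultrafilters of two different kinds. Then a permutation can be asked to preserve one kind only.

**Theorem 7.** Let $U_1,\dots,U_n$ be distinct ultrafilters on $\Omega$, with $U_1$ uniform, and let $F=U_1\cap\dots\cap U_n$. Then: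

1. $M_F$ is a maximal subsemigroup of $\Omega^\Omega$, and $M_F\cap\operatorname{Sym}(\Omega)$ is the setwise stabilizer $K$ of $\{U_1,\dots,U_n\}$ in $\operatorname{Sym}(\Omega)$.
2. $M_F$ contains a maximal subsemigroup of $\operatorname{Sym}(\Omega)$ if and only if $U_1,\dots,U_n$ are pairwise isomorphic. In that case $K$ itself is a maximal subsemigroup of $\operatorname{Sym}(\Omega)$.

We fix a partition $\Omega=P_1\sqcup\dots\sqcup P_n$ with $P_i\in U_i$, from Lemma 6(2). This section proves part 1 and the non-isomorphic half of part 2. Section 6 proves the isomorphic half.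

**Step 1: $M_F$ is maximal.** We verify (2). $F$ is a filter, and its members lie in $U_1$, so they have size $\kappa$. Let $B\in F$. Then $B\cap P_1\in U_1$ has size $\kappa$. Split it into two sets of size $\kappa$; by Lemma 6(1) one of them, call it $Q$, is in $U_1$. Put $C=Q\cup(B\setminus P_1)$. Then $C\in U_1$, and for $i\geq2$ we have $C\supseteq B\cap P_i\in U_i$. So $C\in F$, and $B\setminus C=(B\cap P_1)\setminus Q$ has size $\kappa$. Theorem 5 applies.

**Step 2: the permutations in $M_F$.** Let $s\in\operatorname{Sym}(\Omega)$. Writing $X=As$ in the definition, $s\in M_F$ if and only if $X\in F$ implies $Xs^{-1}\in F$, that is, $F\subseteq Fs$ where $Fs=\{Xs:X\in F\}=\bigcap_iU_is$. If this holds, each ultrafilter $U_is$ contains $F$, so $U_is\in\{U_1,\dots,U_n\}$ by Lemma 6(3). As $U\mapsto Us$ is injective, $s$ permutes the finite set $\{U_1,\dots,U_n\}$, so $s\in K$. Conversely, if $s\in K$ then $Fs=\bigcap_iU_is=\bigcap_i U_i=F$, so $s\in M_F$. Part 1 is proved.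

**Step 3: moving one ultrafilter and fixing the others.** For the squeeze we need enough permutations. We claim that for each $j$ there is $s\in\operatorname{Sym}(\Omega)$ with $U_is=U_i$ for all $i\neq j$, and $U_js\notin\{U_1,\dots,U_n\}$.

Suppose first that $U_j$ is principal at $x$. Let $s=(x\ y)$, where $y$ differs from $x$ and from all points at which some $U_i$ is principal. Then $U_js$ is principal at $y$, so it is not in the list. For $i\neq j$: if $U_i$ is principal at $z$, then $z\ne x,y$, and $s$ fixes every point of $\{z\}\in U_i$. If $U_i$ is nonprincipal, then $\{x,y\}\notin U_i$ by Lemma 6(1), so $\Omega\setminus\{x,y\}\in U_i$, and $s$ fixes all its points. In both cases $U_is=U_i$ by Lemma 6(4).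

Suppose now that $U_j$ is nonprincipal. Then $P_j$ is infinite. Split it into two sets $Q,Q'$ of equal cardinality, named so that $Q\in U_j$, and let $s$ be an involution that interchanges $Q$ and $Q'$ and fixes all other points. For $i\neq j$, $s$ fixes every point of $P_i\in U_i$, so $U_is=U_i$. Next, $Q'=Qs\in U_js$. Since $Q'\subseteq P_j$ is disjoint from $P_i$, we have $U_js\neq U_i$ for $i\neq j$. And $U_js\neq U_j$, since $Q'$ is disjoint from $Q\in U_j$ and so $Q'\notin U_j$.

**Step 4: the squeeze when not all are isomorphic.** Let $\Delta_1$ be the set of those $U_i$ that are isomorphic to $U_1$, and let $K_1$ be its setwise stabilizer in $\operatorname{Sym}(\Omega)$. We check $K\subsetneq K_1\subsetneq\operatorname{Sym}(\Omega)$. If $s\in K$ and $U_i\in\Delta_1$, then $U_is$ is in the list and isomorphic to $U_i$, hence to $U_1$, so $U_is\in\Delta_1$. As $\Delta_1$ is finite, $s\in K_1$. Step 3 with $j=1$ gives a permutation that moves $U_1\in\Delta_1$ out of the list, so $K_1\neq\operatorname{Sym}(\Omega)$. By assumption there is some $U_j\notin\Delta_1$. Step 3 with this $j$ gives a permutation that fixes every element of $\Delta_1$,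 so it is in $K_1$, and moves $U_j$ out of the list, so it is not in $K$. By part 1 and Lemma 1 with $H=K_1$, $M_F$ contains no maximal subsemigroup of $\operatorname{Sym}(\Omega)$.

## 6. Stabilizers of finitely many isomorphic uniform ultrafilters

Suppose now that $U_1,\dots,U_n$ are pairwise isomorphic. We show that $K$ is a maximal subsemigroup of $\operatorname{Sym}(\Omega)$. Since $K\subseteq M_F$, this completes Theorem 7. Let $O$ be the orbit of $U_1$ under $\operatorname{Sym}(\Omega)$. It contains all $U_i$, and all its members are uniform since permutations preserve cardinality.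

**Step 5: $O$ is infinite.** We will need unused elements of $O$. Split $\Omega$ into two sets of size $\kappa$; one of them, $X$, is in $U_1$, and $|X|=|\Omega\setminus X|=\kappa$. Let $\Omega=\bigsqcup_{k\in\mathbb N}\Lambda_k$ with $|\Lambda_k|=\kappa$. Both $\Lambda_k$ and its complement have size $\kappa$, so there is $r_k\in\operatorname{Sym}(\Omega)$ with $Xr_k=\Lambda_k$. The ultrafilters $U_1r_k\in O$ contain the pairwise disjoint sets $\Lambda_k$, so they are distinct.

**Step 6: $\operatorname{Sym}(\Omega)$ is $m$-transitive on $O$ for every finite $m\geq1$.** That is: for lists $V_1,\dots,V_m$ and $W_1,\dots,W_m$, each of distinct members of $O$, there is one permutation $s$ with $V_is=W_i$ for all $i$. Since $O$ is an orbit, there are $r_i\in\operatorname{Sym}(\Omega)$ with $V_ir_i=W_i$. The plan is to let $s$ agree with $r_i$ on a member of $V_i$, for all $i$ at once. The members must be disjoint, their images must be disjoint, and the two leftover sets must have the same size.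

By Lemma 6(2) choose pairwise disjoint $R_i\in V_i$ and pairwise disjoint $Q_i\in W_i$. Put $R_i'=R_i\cap Q_ir_i^{-1}$. It lies in $V_i$, because $Q_i\in V_ir_i$. The $R_i'$ are disjoint, and $R_i'r_i\subseteq Q_i$, so the images are disjoint. For the leftovers, split $R_1'$, which has size $\kappa$, into two sets of size $\kappa$. Replace $R_1'$ by the one in $V_1$ and call the other $Z$. Then $Z$ is disjoint from all $R_i'$. Also $Zr_1\subseteq Q_1\setminus R_1'r_1$ is disjoint from all $R_i'r_i$: for $i=1$ since $r_1$ is injective, for $i\geq2$ since $R_i'r_i\subseteq Q_i$. So $\Omega\setminus\bigcup_iR_i'$ and $\Omega\setminus\bigcup_iR_i'r_i$ contain $Z$ and $Zr_1$ respectively, and both have size $\kappa$. Let $s$ agree with $r_i$ on $R_i'$ for each $i$, and map the first complement bijectively onto the second. Then $s\in\operatorname{Sym}(\Omega)$. If $X\in V_i$, then $X\cap R_i'\in V_i$, so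
$$Xs\supseteq(X\cap R_i')s=(X\cap R_i')r_i\in V_ir_i=W_i .$$
Thus $V_is\subseteq W_i$, and $V_is=W_i$ by Lemma 6(1).

**Step 7: setting up the maximality of $K$.** Let $\Delta=\{U_1,\dots,U_n\}$. As $O$ is infinite it has an $n$-subset other than $\Delta$, and by $n$-transitivity some permutation takes $\Delta$ to it. So $K\neq\operatorname{Sym}(\Omega)$. Let $s\in\operatorname{Sym}(\Omega)\setminus K$ and
$$T=\langle K,s\rangle,\qquad \mathcal D=\{\Delta t:t\in T\},\qquad j=|\Delta\cap\Delta s|\leq n-1 .$$
We must show $T=\operatorname{Sym}(\Omega)$. We first show that $\mathcal D$ consists of all $n$-subsets of $O$. Note that $1\in K\subseteq T$, so $\Delta\in\mathcal D$. The set $T$ is only known to be a semigroup, so from $t\in T$ we may not conclude $t^{-1}\in T$.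

**Step 8: $\mathcal D$ contains every $n$-subset $\Delta'$ of $O$ with $|\Delta\cap\Delta'|=j$.** We reach these from $\Delta s$ using $K$. Since $|\Delta\cap\Delta'|=|\Delta\cap\Delta s|$, there is a bijection $\Delta\cup\Delta s\to\Delta\cup\Delta'$ taking $\Delta$ to $\Delta$ and $\Delta s$ to $\Delta'$: send the intersection to the intersection, and each difference to the corresponding difference. These unions have $2n-j$ elements, so by Step 6 the bijection is induced by some $k\in\operatorname{Sym}(\Omega)$. Then $\Delta k=\Delta$, so $k\in K$, and $\Delta'=\Delta sk$ with $sk\in T$.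

**Step 9: from any member of $\mathcal D$ we may pass to any $n$-subset meeting it in $j$ elements.** Let $t\in T$, and let $\Delta''\subseteq O$ have $n$ elements with $|\Delta''\cap\Delta t|=j$. Applying $t^{-1}$, a permutation of $O$, gives $|\Delta''t^{-1}\cap\Delta|=j$. By Step 8, $\Delta''t^{-1}=\Delta t'$ for some $t'\in T$. Hence $\Delta''=\Delta t't\in\mathcal D$. Here $t^{-1}$ was used only to move a set; the final element $t't$ lies in the semigroup $T$.

**Step 10: $\mathcal D$ is closed under exchanging one element.** Let $\Delta'\in\mathcal D$, and let $\Delta^*$ be an $n$-subset of $O$ with $|\Delta'\cap\Delta^*|=n-1$. Let $E$ consist of $j$ elements of $\Delta'\cap\Delta^*$, which is possible as $j\leq n-1$, and $n-j$ elements of $O\setminus(\Delta'\cup\Delta^*)$, which is possible as $O$ is infinite. Then $|E\cap\Delta'|=j=|E\cap\Delta^*|$. By Step 9 applied to $\Delta'$, $E\in\mathcal D$. By Step 9 applied to $E$, $\Delta^*\in\mathcal D$.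

**Step 11: $T=\operatorname{Sym}(\Omega)$.** Any two $n$-subsets of $O$ are joined by a finite sequence of one-element exchanges. Since $\Delta\in\mathcal D$, Step 10 shows that $\mathcal D$ contains all $n$-subsets of $O$. Let $r\in\operatorname{Sym}(\Omega)$. Then $\Delta r$ is an $n$-subset of $O$, so $\Delta r=\Delta t$ for some $t\in T$. Hence $rt^{-1}\in K$, and $r\in Kt\subseteq T$. So $T=\operatorname{Sym}(\Omega)$, and $K$ is a maximal subsemigroup of $\operatorname{Sym}(\Omega)$. This completes the proof of Theorem 7. $\square$

For $n=1$ we have $j=0$, and Steps 7–11 are a version of the argument for $H_a$ in Section 1, with $O$ in place of $\Omega$. This is why one uniform ultrafilter cannot answer the question. For $n=2$, take a uniform ultrafilter $U$ and the principal ultrafilter at $a$. They are not isomorphic, so $M_F$ is another example, in which the point $a$ plays the same part as in Section 3. We now count these examples.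

## 7. Counting with uniform ultrafilters

**Corollary 8.** For every infinite $\Omega$ with $|\Omega|=\kappa$, there are exactly $2^{2^\kappa}$ maximal subsemigroups of $\Omega^\Omega$ that contain no maximal subsemigroup of $\operatorname{Sym}(\Omega)$. They form exactly $2^{2^\kappa}$ classes under conjugation by $\operatorname{Sym}(\Omega)$.

We use Pospíšil's theorem (see T. Jech, *Set Theory*, Theorem 7.6): there are $2^{2^\kappa}$ uniform ultrafilters on $\Omega$. For completeness, here is a proof that there are at least that many. Let $I$ be the set of pairs $(S,\mathcal S)$ with $S$ a finite subset of $\kappa$ and $\mathcal S$ a set of subsets of $S$. Then $|I|=\kappa$, so we may work on $I$ instead of $\Omega$. For $A\subseteq\kappa$ let $X_A=\{(S,\mathcal S)\in I:S\cap A\in\mathcal S\}$. Let $A_1,\dots,A_l,A_1',\dots,A_m'$ be distinct subsets of $\kappa$, and choose a finite $S_0\subseteq\kappa$ such that $S_0\cap A_i\neq S_0\cap A_q'$ for all $i,q$. For each finite $S\supseteq S_0$ the pair $(S,\{S\cap A_1,\dots,S\cap A_l\})$ lies in every $X_{A_i}$ and in no $X_{A_q'}$. There are $\kappa$ such $S$, so $\bigcap_iX_{A_i}\cap\bigcap_q(I\setminus X_{A_q'})$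 has size $\kappa$. Now choose, for each $A\subseteq\kappa$, one of the two sets $X_A$, $I\setminus X_A$. Finitely many chosen sets intersect in a set of size $\kappa$, which meets every set whose complement has size less than $\kappa$. So the chosen sets, together with all sets with complement of size less than $\kappa$, lie in a common ultrafilter, and it is uniform. Different choices give different ultrafilters, and there are $2^{2^\kappa}$ choices.

**Step 1: at least $2^{2^\kappa}$ semigroups.** Fix $a\in\Omega$. For each uniform ultrafilter $U$ put $F_U=\{A\in U:a\in A\}$, the intersection of $U$ with the principal ultrafilter at $a$. These two are not isomorphic, so by Theorem 7, $M_{F_U}$ is maximal and contains no maximal subsemigroup of $\operatorname{Sym}(\Omega)$. Next,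
$$A\in U\iff A\cup\{a\}\in F_U .\tag{3}$$
The forward direction is clear. Conversely, if $A\cup\{a\}\in U$, then $A\in U$ by Lemma 6(1), because $\{a\}\notin U$. By (3), distinct $U$ give distinct $F_U$. All members of $F_U$ have size $\kappa$, so by the last part of Theorem 5 distinct $F_U$ give distinct $M_{F_U}$.

**Step 2: at most $2^{2^\kappa}$ semigroups.** We have $|\Omega^\Omega|=\kappa^\kappa=2^\kappa$, so $\Omega^\Omega$ has $2^{2^\kappa}$ subsets, hence at most that many subsemigroups.

**Step 3: conjugacy classes.** For $s\in\operatorname{Sym}(\Omega)$ the map $f\mapsto s^{-1}fs$ is an automorphism of $\Omega^\Omega$ that preserves $\operatorname{Sym}(\Omega)$, so it permutes the semigroups counted here. Each class has at most $|\operatorname{Sym}(\Omega)|\le2^\kappa$ members. If there were $\lambda<2^{2^\kappa}$ classes, there would be at most $\lambda\cdot2^\kappa\leq\max(\lambda,2^\kappa)<2^{2^\kappa}$ semigroups, contrary to Step 1. There are at most $2^{2^\kappa}$ classes by Step 2. So the number of classes is exactly $2^{2^\kappa}$. $\square$
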